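\title{Forced multiplicities in $Q$-key expansions of orthogonal involution Schubert polynomials}

\begin{abstract}
We consider expansions of the orthogonal involution Schubert polynomials $\mathfrak{S}^{\mathsf{O}}_z$ into $Q$-key polynomials $\kappa^{\mathsf{Q}}_\alpha$, and ask whether $\mathfrak{S}^{\mathsf{O}}_z$ is always a sum of distinct terms $2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}\kappa^{\mathsf{Q}}_\alpha$. The answer is no. For every $N\ge1$ we construct an involution $z$ and a symmetric weak composition $\alpha^*$ such that every expansion of $\mathfrak{S}^{\mathsf{O}}_z$ into $Q$-key polynomials with nonnegative real coefficients gives $\kappa^{\mathsf{Q}}_{\alpha^*}$ the coefficient $N\cdot2^{N+1}=N\cdot 2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}$. For $N=3$ this is $48$, which is not a power of two. Since the $Q$-key polynomials are linearly dependent, the main point is a rigidity argument that reduces all nonnegative expansions to one expansion into ordinary key polynomials. A Pieri rule for $Q$-key polynomials shows that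 for these $z$ the formula holds once the terms are allowed to repeat.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Permutations and operators}
Let $\mathbb{P}=\{1,2,3,\dots\}$, $\mathbb{N}=\{0,1,2,\dots\}$ and $[n]=\{1,\dots,n\}$. All permutations are bijections $w$ of $\mathbb{P}$ with finite support, $\ell(w)$ is the number of inversions of $w$, and $I_\infty$ is the set of involutions $z=z^{-1}$. An index $i$ is a \emph{descent} of $w$ if $w(i)>w(i+1)$ and an \emph{ascent} otherwise. The transposition $s_i=(i\ i+1)$ acts on polynomials by exchanging $x_i$ and $x_{i+1}$, and on sequences by exchanging the entries in positions $i$ and $i+1$. The divided difference operators and their isobaric versions are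
\[
\partial_i f=\frac{f-s_if}{x_i-x_{i+1}},\qquad \pi_i f=\partial_i(x_if).
\]
The \emph{Rothe diagram} of $w$ is $D(w)=\{(i,w(j)) : i<j,\ w(i)>w(j)\}$. Thus $(i,k)\in D(w)$ if and only if $k<w(i)$ and $i<w^{-1}(k)$, so $D(w^{-1})$ is the transpose of $D(w)$. A permutation is \emph{dominant} if it avoids the pattern $132$. It is a standard fact that $w\mapsto D(w)$ is a bijection from dominant permutations to Young diagrams $D_\lambda=\{(i,j):1\le j\le\lambda_i\}$. The inverse of a dominant permutation is dominant, so dominant involutions correspond to \emph{symmetric} partitions, those equal to their transpose.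

A \emph{weak composition} is a sequence $\alpha=(\alpha_1,\alpha_2,\dots)$ in $\mathbb{N}$ with finitely many nonzero terms. Its \emph{sort} $\alpha^+$ is the partition obtained by arranging its entries in weakly decreasing order. We write $e_p$ for the $p$th unit vector and often omit commas and trailing zeros.

\subsection*{Two pairs of families}
The Schubert polynomials $\mathfrak{S}_w$ start from the monomials $\mathfrak{S}_{w_n}=\prod_{(i,j)\in D(w_n)}x_i$, where $w_n$ reverses $[n]$, and satisfy $\partial_i\mathfrak{S}_w=\mathfrak{S}_{ws_i}$ if $i$ is a descent of $w$ and $\partial_i\mathfrak{S}_w=0$ otherwise. The \emph{key polynomials} start from the monomials $\kappa_\lambda=x^\lambda=\prod_{(i,j)\in D_\lambda}x_i$ for partitions $\lambda$ and satisfy $\kappa_\beta=\pi_i\kappa_{s_i\beta}$ if $\beta_i<\beta_{i+1}$. Every Schubert polynomial is a nonnegative integer combination of key polynomials (fact (K3) below).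

The families studied here replace the monomial of a diagram by the product of $x_i+x_j$ over the boxes $(i,j)$ on or below the diagonal of a symmetric diagram. The \emph{orthogonal involution Schubert polynomials} are the unique polynomials $\mathfrak{S}^{\mathsf{O}}_z$, $z\in I_\infty$, such that $\mathfrak{S}^{\mathsf{O}}_z=\prod_{(i,j)\in D(z),\,i\ge j}(x_i+x_j)$ for dominant $z$ and
\begin{equation}\label{eq:recursion}
\partial_i\mathfrak{S}^{\mathsf{O}}_z=\begin{cases}0&\text{if } z(i)<z(i+1),\\ 2\,\mathfrak{S}^{\mathsf{O}}_{zs_i}&\text{if } z(i)=i+1,\\ \mathfrak{S}^{\mathsf{O}}_{s_izs_i}&\text{otherwise.}\end{cases}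
\end{equation}
The existence of this family is part of the setting, and we take it as given. A weak composition $\alpha$ is \emph{symmetric} if $\alpha^+$ is a symmetric partition. For a symmetric partition $\lambda$ let $T_\lambda=\{(i,j)\in D_\lambda: i\ge j\}$. The \emph{$Q$-key polynomials} are indexed by symmetric weak compositions and defined by
\[
\kappa^{\mathsf{Q}}_\lambda=\prod_{(i,j)\in T_\lambda}(x_i+x_j)\quad(\lambda\text{ a symmetric partition}),\qquad \kappa^{\mathsf{Q}}_\alpha=\pi_i\kappa^{\mathsf{Q}}_{s_i\alpha}\quad(\alpha_i<\alpha_{i+1}).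
\]
Lemma~\ref{lem:chains} recalls why such a recursion is consistent. If $y$ is the dominant involution with $D(y)=D_\lambda$, then $\kappa^{\mathsf{Q}}_\lambda=\mathfrak{S}^{\mathsf{O}}_y$.

Let $\mathsf{cyc}(z)=|\{i: i<z(i)\}|$ be the number of nontrivial cycles of $z$, and let $\mathsf{diag}(\alpha)=|\{i:\alpha^+_i\ge i\}|$ be the number of diagonal boxes of $D_{\alpha^+}$. Both statistics count diagonal boxes: by the description of $D(z)$ above, $(i,i)\in D(z)$ if and only if $i<z(i)$. In particular $\mathsf{cyc}(y)=\mathsf{diag}(\lambda)$ when $D(y)=D_\lambda$. The following problem comes from Marberg and Scrimshaw~\cite{MS}.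

\medskip\noindent\textbf{Problem.} \emph{Let $z\in I_\infty$. Is $\mathfrak{S}^{\mathsf{O}}_z$ a linear combination of distinct $Q$-key polynomials whose coefficients are integral powers of two? More specifically, is there a finite set $\mathcal{Y}(z)$ of symmetric weak compositions with}
\begin{equation}\label{eq:problem}
\mathfrak{S}^{\mathsf{O}}_z=\sum_{\alpha\in\mathcal{Y}(z)}2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}\kappa^{\mathsf{Q}}_\alpha\ ?
\end{equation}

\medskip
The powers of two in \eqref{eq:problem} are a normalization. Each diagonal box contributes a factor $2x_i$ to $\kappa^{\mathsf{Q}}_\lambda$, so $2^{-\mathsf{diag}(\alpha)}\kappa^{\mathsf{Q}}_\alpha$ has integer coefficients. On the other side, the factor $2$ in \eqref{eq:recursion} appears exactly when a cycle is removed, so it disappears from the recursion for $2^{-\mathsf{cyc}(z)}\mathfrak{S}^{\mathsf{O}}_z$. Formula \eqref{eq:problem} says that each normalized $\mathfrak{S}^{\mathsf{O}}_z$ is a multiplicity-free sum of normalized $Q$-keys. The first cases suggest the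 answer yes. For dominant $z$ there is a single term. For $z=s_m$ we have $\mathfrak{S}^{\mathsf{O}}_{s_m}=2(x_1+\dots+x_m)=\kappa^{\mathsf{Q}}_{e_m}$ by Lemma~\ref{lem:product}. More generally \eqref{eq:problem} holds when $z$ is a dominant involution times one transposition $s_m$ beyond its support (Remark~\ref{rem:onestep}).

\subsection*{Results}

\begin{theorem}\label{thm:A}
For every integer $N\ge1$ there are $z\in I_\infty$ and a symmetric weak composition $\alpha^*$ such that in every expression
\[
\mathfrak{S}^{\mathsf{O}}_z=\sum_\alpha c_\alpha\,\kappa^{\mathsf{Q}}_\alpha\qquad(\text{finite sum over distinct symmetric }\alpha,\ c_\alpha\in\mathbb{R}_{\ge0})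
\]
one has $c_{\alpha^*}=N\cdot2^{N+1}=N\cdot2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}$.
\end{theorem}

\begin{corollary}\label{cor:no}
Both questions in the Problem have a negative answer. For every $N\ge2$ the involution $z$ of Theorem~\ref{thm:A} admits no set $\mathcal{Y}(z)$, and for $N=3$ the polynomial $\mathfrak{S}^{\mathsf{O}}_z$ is not a linear combination of distinct $Q$-key polynomials with coefficients that are integral powers of two.
\end{corollary}

\begin{proof}
In \eqref{eq:problem} the coefficient of $\kappa^{\mathsf{Q}}_{\alpha^*}$ is $0$ or $2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}$, and neither equals $N\cdot 2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)}$ when $N\ge2$. Powers of two are positive, so a combination as in the first question is an expression as in Theorem~\ref{thm:A}; this holds whether ``distinct'' refers to the indices or to the polynomials, because distinct polynomials have distinct indices. For $N=3$ such an expression has the coefficient $48$, which is not an integral power of two.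
\end{proof}

The multiplicity $N$ is forced and unbounded. The second theorem shows that expansions as in Theorem~\ref{thm:A} exist, and that only multiplicity-freeness fails: the involutions of Theorem~\ref{thm:A} are of the following type.

\begin{theorem}\label{thm:B}
Let $y\in I_\infty$ be dominant with $D(y)=D_\nu$ and support in $[n]$, and let $z=y\,s_{m_1}\cdots s_{m_t}$ with $m_1>n$ and $m_{j+1}\ge m_j+2$. Then
\[
\mathfrak{S}^{\mathsf{O}}_z=\sum_{\alpha}2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}\kappa^{\mathsf{Q}}_\alpha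
\]
over an explicit finite multiset of symmetric weak compositions, with one element for each chain of symmetric partitions that starts at $\nu$ and has $t$ steps, each adding one diagonal box or one transposed pair of boxes.
\end{theorem}

\subsection*{The difficulty}
Key polynomials form a basis, but $Q$-key polynomials do not. We have $\kappa^{\mathsf{Q}}_{210}=2x_1(x_1+x_2)=2\kappa_{200}+2\kappa_{110}$, and applying the operators $\pi_i$ with the rule of Lemma~\ref{lem:action} gives
\begin{equation}\label{eq:six}
\begin{aligned}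
\tfrac12\kappa^{\mathsf{Q}}_{210}&=\kappa_{200}+\kappa_{110},&\tfrac12\kappa^{\mathsf{Q}}_{021}&=\kappa_{020}+\kappa_{011},&\tfrac12\kappa^{\mathsf{Q}}_{102}&=\kappa_{002}+\kappa_{101},\\
\tfrac12\kappa^{\mathsf{Q}}_{120}&=\kappa_{020}+\kappa_{110},&\tfrac12\kappa^{\mathsf{Q}}_{012}&=\kappa_{002}+\kappa_{011},&\tfrac12\kappa^{\mathsf{Q}}_{201}&=\kappa_{200}+\kappa_{101}.
\end{aligned}
\end{equation}
Each row uses each of the six keys once, so
$\kappa^{\mathsf{Q}}_{210}+\kappa^{\mathsf{Q}}_{021}+\kappa^{\mathsf{Q}}_{102}=\kappa^{\mathsf{Q}}_{120}+\kappa^{\mathsf{Q}}_{012}+\kappa^{\mathsf{Q}}_{201}$. One expansion of $\mathfrak{S}^{\mathsf{O}}_z$ with a repeated term therefore proves nothing: another expansion might avoid the repetition. Theorem~\ref{thm:A} must control all nonnegative expansions at once.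

Sections~\ref{sec:keys} and~\ref{sec:inv} collect what we need about keys and about $\mathfrak{S}^{\mathsf{O}}_z$. Section~\ref{sec:pieri} proves Theorem~\ref{thm:B} and shows how repeated terms arise. Section~\ref{sec:mini} runs the rigidity argument on a polynomial of degree three, and Sections~\ref{sec:top}--\ref{sec:count} prove Theorem~\ref{thm:A}.

\section{Chains and key polynomials}\label{sec:keys}

The operators $\pi_i$ satisfy $\pi_i^2=\pi_i$ and the braid relations $\pi_i\pi_{i+1}\pi_i=\pi_{i+1}\pi_i\pi_{i+1}$ and $\pi_i\pi_j=\pi_j\pi_i$ for $|i-j|\ge2$. Hence $\pi_u=\pi_{i_1}\cdots\pi_{i_k}$ is well defined for a reduced word $u=s_{i_1}\cdots s_{i_k}$, $k=\ell(u)$. If $s_ig=g$, then $\pi_i(gh)=g\,\pi_i(h)$ and $\partial_i(gh)=g\,\partial_i(h)$. Since $\pi_i(1)=1$ and $\pi_i(x_i)=x_i+x_{i+1}$, we get by applying one operator at a time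
\begin{equation}\label{eq:block}
\pi_{a'-1}\cdots\pi_a(g\,x_a+h)=g\,(x_a+\dots+x_{a'})+h\quad\text{if $g,h$ are symmetric in }x_a,\dots,x_{a'}.
\end{equation}

A permutation $u$ acts on sequences by $(u\gamma)_{u(p)}=\gamma_p$. A \emph{chain} from $\gamma$ to $\alpha$ is a sequence $\gamma=a^{(0)},a^{(1)},\dots,a^{(k)}=\alpha$ in which $a^{(l)}=s_{i_l}a^{(l-1)}$ and the swapped entries of $a^{(l-1)}$ have left entry $>$ right entry. Sorting $\alpha$ by adjacent swaps and reversing the steps gives a chain from $\alpha^+$ to $\alpha$. If $\alpha$ is supported in $[M]$ we may take all $i_l<M$, and if $\alpha_j=\alpha^+_j$ for $j\le c$ we may take all $i_l>c$.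

\begin{lemma}\label{lem:chains}
Let $\lambda=\alpha^+$. For every chain from $\lambda$ to $\alpha$ the word $s_{i_k}\cdots s_{i_1}$ is reduced, and its product is the unique permutation $u_\alpha$ such that $u_\alpha\lambda=\alpha$ and $u_\alpha(p)<u_\alpha(p')$ whenever $p<p'$ and $\lambda_p=\lambda_{p'}$.
\end{lemma}

\begin{proof}
The two conditions say that, for each value $v$, the permutation maps the positions of $v$ in $\lambda$ increasingly onto the positions of $v$ in $\alpha$; this determines it. Equal entries are never swapped in a chain, so they keep their relative order and the product satisfies both conditions. Let $u=s_{i_{l-1}}\cdots s_{i_1}$ and $i=i_l$. The entries swapped at step $l$ are $\lambda_{u^{-1}(i)}>\lambda_{u^{-1}(i+1)}$, so $u^{-1}(i)<u^{-1}(i+1)$ and $\ell(s_iu)=\ell(u)+1$.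
\end{proof}

Thus $\Pi_\alpha=\pi_{u_\alpha}=\pi_{i_k}\cdots\pi_{i_1}$ does not depend on the chain, and $\kappa_\alpha=\Pi_\alpha x^{\alpha^+}$, $\kappa^{\mathsf{Q}}_\alpha=\Pi_\alpha\kappa^{\mathsf{Q}}_{\alpha^+}$. The next lemma treats both families. In it $F_\gamma$ denotes either $\kappa_\gamma$, or $\kappa^{\mathsf{Q}}_\gamma$ with all indices symmetric.

\begin{lemma}\label{lem:action}
\textup{(a)} If $\lambda$ is a partition with $\lambda_j=\lambda_{j+1}$, then $F_\lambda$ is symmetric in $x_j,x_{j+1}$.

\textup{(b)} $\pi_iF_\gamma=F_{s_i\gamma}$ if $\gamma_i\ge\gamma_{i+1}$, and $\pi_iF_\gamma=F_\gamma$ if $\gamma_i\le\gamma_{i+1}$.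

\textup{(c)} If $\lambda=\alpha^+$ and $\delta$ is a finitely supported $0,1$-sequence, then $\Pi_\alpha F_{\lambda+\delta}=F_{\alpha+u_\alpha\delta}$.
\end{lemma}

\begin{proof}
(a) For $x^\lambda$ this is immediate. For symmetric $\lambda$, rows $j,j+1$ of $D_\lambda$ are equal and so are columns $j,j+1$. Hence $D_\lambda$ is stable under applying $s_j$ to both coordinates, and $s_j$ permutes the factors of $\kappa^{\mathsf{Q}}_\lambda$, which are indexed by the unordered pairs $\{i,k\}$ with $(i,k)\in D_\lambda$.

(b) If $\gamma_i>\gamma_{i+1}$ this is the definition, and if $\gamma_i<\gamma_{i+1}$ then $\pi_iF_\gamma=\pi_i^2F_{s_i\gamma}=F_\gamma$. Let $\gamma_i=\gamma_{i+1}$, $\lambda=\gamma^+$, $u=u_\gamma$ and $j=u^{-1}(i)$. The positions $i,i+1$ are consecutive among the positions of their common value in $\gamma$, so Lemma~\ref{lem:chains} gives $u^{-1}(i+1)=j+1$ and $\lambda_j=\lambda_{j+1}$. Then $s_iu=us_j$ has length $\ell(u)+1$, so $\pi_i\pi_u=\pi_u\pi_j$. By (a), $\pi_jF_\lambda=F_\lambda$, and therefore $\pi_iF_\gamma=\pi_u\pi_jF_\lambda=F_\gamma$.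

(c) Follow a chain from $\lambda$ to $\alpha$ and carry $\delta$ along. At a step $i$ from $a$ to $s_ia$ we have $a_i>a_{i+1}$. After adding a $0,1$-sequence $\delta'$ the left entry is still at least the right entry, so (b) gives $\pi_iF_{a+\delta'}=F_{s_ia+s_i\delta'}$.
\end{proof}

For partitions $\mu,\nu$ of the same size, $\mu\le\nu$ in \emph{dominance order} means $\mu_1+\dots+\mu_k\le\nu_1+\dots+\nu_k$ for all $k$. A monomial \emph{occurs} in a polynomial if its coefficient is nonzero. We use the following standard facts (Demazure; Lascoux and Sch\"utzenberger; Reiner and Shimozono~\cite{RS}).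
\begin{itemize}
\item[(K1)] For each $n$, the keys $\kappa_\beta$ with $\beta\in\mathbb{N}^n$ form a $\mathbb{Z}$-basis of $\mathbb{Z}[x_1,\dots,x_n]$.
\item[(K2)] $\kappa_\beta$ has nonnegative coefficients; $x^\beta$ and $x^{\beta^+}$ occur in it; every $x^\gamma$ occurring in it has $\gamma^+\le\beta^+$. (It is a Demazure character inside the irreducible character $s_{\beta^+}$.)
\item[(K3)] Every Schubert polynomial is a nonnegative integer combination of keys.
\end{itemize}
We also use that the $\mathfrak{S}_w$ form a $\mathbb{Z}$-basis of $\mathbb{Z}[x_1,x_2,\dots]$ and that $\mathfrak{S}_w$ is homogeneous of degree $\ell(w)$. By (K1) every polynomial has a unique key expansion, and we say that a key \emph{occurs} in it if its coefficient there is nonzero. A polynomial is \emph{key-positive} if these coefficients are nonnegative. By Lemma~\ref{lem:action}(b), each $\pi_i$ sends a key to a key of the same sort. Since nonnegative terms cannot cancel, we obtain the principle on which the proof of Theorem~\ref{thm:A} rests.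
\begin{itemize}
\item[(P)] Let $h$ be key-positive, let $\kappa_\beta$ occur in $h$, and let $\Pi$ be a product of operators $\pi_i$. Then every monomial of $\kappa_\beta$ occurs in $h$; the polynomial $\Pi h$ is key-positive; and $\Pi\kappa_\beta$ is a key of sort $\beta^+$ that occurs in $\Pi h$.
\end{itemize}

The first lemma below is the Pieri rule that will compute the coefficient in Theorem~\ref{thm:A}. The second will dispose of unwanted shapes. For a partition $\lambda$ supported in $[M]$, a \emph{block} is a maximal interval $[a,a']\subseteq[M]$ on which $\lambda$ is constant.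

\begin{lemma}\label{lem:keypieri}
If $\gamma$ is supported in $[M]$, then $(x_1+\dots+x_M)\kappa_\gamma=\sum_v\kappa_{\gamma+e_{p_v}}$, where $v$ runs over the distinct values among $\gamma_1,\dots,\gamma_M$ and $p_v$ is the last position in $[M]$ with $\gamma_{p_v}=v$.
\end{lemma}

\begin{proof}
Let $\lambda=\gamma^+$ and let $[a,a']$ be a block. Then $\lambda+e_a$ is a partition, and moving the raised entry from $a$ to $a'$ is a chain, so \eqref{eq:block} gives $\kappa_{\lambda+e_{a'}}=\pi_{a'-1}\cdots\pi_a(x^\lambda x_a)=x^\lambda(x_a+\dots+x_{a'})$. Summing over the blocks gives $(x_1+\dots+x_M)x^\lambda=\sum\kappa_{\lambda+e_{a'}}$. Apply $\Pi_\gamma$, written with indices $i<M$. It commutes with multiplication by $x_1+\dots+x_M$, and it sends $\kappa_{\lambda+e_{a'}}$ to $\kappa_{\gamma+e_{u_\gamma(a')}}$ by Lemma~\ref{lem:action}(c). The permutation $u_\gamma$ preserves $[M]$ and the order of equal entries, so $u_\gamma(a')=p_v$ for $v=\lambda_{a'}$.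
\end{proof}

\begin{lemma}\label{lem:divis}
If $h\in\mathbb{Q}[x_1,\dots,x_n]$ is divisible by $x_1^4$, then every key $\kappa_\beta$ occurring in $h$ has $\beta_1\ge4$.
\end{lemma}

\begin{proof}
We first show that $x_1^{\beta_1}$ divides $\kappa_\beta$. Let $k=\beta_1$, $\lambda=\beta^+$, and let $j$ be minimal with $\lambda_j=k$. Moving $\lambda_j$ to the front past the larger entries $\lambda_{j-1},\dots,\lambda_1$ is a chain, so for $\beta'=(k,\lambda_1,\dots,\lambda_{j-1},\lambda_{j+1},\dots)$ we have $\kappa_{\beta'}=\pi_1\cdots\pi_{j-1}x^\lambda$. The monomial $(x_1\cdots x_j)^k$ divides $x^\lambda$ and commutes with $\pi_1,\dots,\pi_{j-1}$, so it divides $\kappa_{\beta'}$. The entries of $\beta'$ after the first are weakly decreasing, so there is a chain from $\beta'$ to $\beta$ with all indices $i\ge2$, and these $\pi_i$ commute with $x_1^k$.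

Fix a degree $d$. The keys $\kappa_\beta$ with $\beta\in\mathbb{N}^n$, $|\beta|=d$ and $\beta_1\ge4$ are linearly independent by (K1) and lie in the degree $d$ part of $x_1^4\mathbb{Q}[x_1,\dots,x_n]$. That space has the monomials $x^\beta$ with the same indices as a basis, so these keys span it.
\end{proof}

\section{Positivity and a product formula for $\mathfrak{S}^{\mathsf{O}}_z$}\label{sec:inv}

To use (P) we need the product $\kappa^{\mathsf{Q}}_\lambda$ to be key-positive. This is not visible from the product, but it follows from the recursion \eqref{eq:recursion}, which has nonnegative coefficients and the same shape as the recursion for Schubert polynomials.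

\begin{lemma}\label{lem:positive}
For $z\in I_\infty$ the polynomial $\mathfrak{S}^{\mathsf{O}}_z$ is nonzero and homogeneous, of positive degree if $z\ne1$, and is a nonnegative integer combination of Schubert polynomials. Hence it is key-positive.
\end{lemma}

\begin{proof}
\emph{Nonvanishing.} Let $i$ be a descent of $z$. Put $z^-=zs_i$ if $z(i)=i+1$ and $z^-=s_izs_i$ otherwise. We claim $\ell(z^-)<\ell(z)$. The permutation $u=zs_i$ has $\ell(u)=\ell(z)-1$, which settles the first case. In the second case $\{z(i),z(i+1)\}\ne\{i,i+1\}$, so $s_i$ preserves the order of these two numbers and $u^{-1}(i)=s_i(z(i))>s_i(z(i+1))=u^{-1}(i+1)$. Hence $\ell(s_iu)=\ell(u)-1$. Now $\mathfrak{S}^{\mathsf{O}}_1=1$, every $z\neq 1$ has a descent, and $\partial_i\mathfrak{S}^{\mathsf{O}}_z$ is $\mathfrak{S}^{\mathsf{O}}_{z^-}$ or $2\mathfrak{S}^{\mathsf{O}}_{z^-}$. Induction on $\ell(z)$ shows $\mathfrak{S}^{\mathsf{O}}_z\ne0$, and $\partial_i\mathfrak{S}^{\mathsf{O}}_z\neq0$ at each descent. So $\mathfrak{S}^{\mathsf{O}}_z$ is not constant if $z\ne1$.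

\emph{Homogeneity.} Let $z$ have support in $[n]$. If $z\ne w_n$, choose an ascent $i<n$. If $z$ fixes $i$ and $i+1$, let $z'=zs_i$; then $z'(i)=i+1$ and $\partial_i\mathfrak{S}^{\mathsf{O}}_{z'}=2\mathfrak{S}^{\mathsf{O}}_z$. Otherwise $\{z(i),z(i+1)\}\ne\{i,i+1\}$, and we let $z'=s_izs_i$. Then $z'(i)=s_i(z(i+1))>s_i(z(i))=z'(i+1)$, and $z'(i)\ne i+1$, since $z'(i)=i+1$ would give $z(i+1)=i$ and $z(i)=i+1$, contrary to the choice of $i$. So $\partial_i\mathfrak{S}^{\mathsf{O}}_{z'}=\mathfrak{S}^{\mathsf{O}}_z$. In both cases $z=(z')^-$, so $\ell(z')>\ell(z)$, and $z'$ has support in $[n]$. Repeating, we reach $w_n$, which is dominant, so $\mathfrak{S}^{\mathsf{O}}_{w_n}$ is a product of linear forms. Each $\partial_i$ preserves homogeneity.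

\emph{Positivity.} Induct on the degree $d$ of $\mathfrak{S}^{\mathsf{O}}_z$. If $d=0$ then $z=1$. If $d\ge1$, write $\mathfrak{S}^{\mathsf{O}}_z=\sum_{\ell(w)=d}c_w\mathfrak{S}_w$. Each such $w$ has a descent $i$, and $c_w$ is the coefficient of $\mathfrak{S}_{ws_i}$ in $\partial_i\mathfrak{S}^{\mathsf{O}}_z$, which is $0$, $\mathfrak{S}^{\mathsf{O}}_{z^-}$ or $2\mathfrak{S}^{\mathsf{O}}_{z^-}$ with $\mathfrak{S}^{\mathsf{O}}_{z^-}$ of degree $d-1$. By induction $c_w\in\mathbb{N}$. Key-positivity follows from (K3).
\end{proof}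

\begin{corollary}\label{cor:Qpos}
Every $\kappa^{\mathsf{Q}}_\alpha$ is key-positive, and in particular has nonnegative coefficients.
\end{corollary}

\begin{proof}
We have $\kappa^{\mathsf{Q}}_{\alpha^+}=\mathfrak{S}^{\mathsf{O}}_y$ for a dominant $y$. Apply Lemma~\ref{lem:positive}, (P) and (K2).
\end{proof}

Next we need non-dominant involutions whose polynomials are still explicit.

\begin{lemma}\label{lem:product}
If $y\in I_\infty$ has support in $[n]$ and $m\ge n+1$, then $\mathfrak{S}^{\mathsf{O}}_{ys_m}=2(x_1+\dots+x_m)\,\mathfrak{S}^{\mathsf{O}}_y$.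
\end{lemma}

\begin{proof}
Induct on $\deg\mathfrak{S}^{\mathsf{O}}_y$. Let $z=ys_m$, $L=2(x_1+\dots+x_m)$ and $G=L\,\mathfrak{S}^{\mathsf{O}}_y$. We compare $\partial_i\mathfrak{S}^{\mathsf{O}}_z$ and $\partial_iG$. For $i\ne m$ the form $L$ is symmetric in $x_i,x_{i+1}$, so $\partial_iG=L\,\partial_i\mathfrak{S}^{\mathsf{O}}_y$.

Let $i<n$. Then $z$ and $y$ agree at $i$ and $i+1$, so they fall into the same case of \eqref{eq:recursion}. At an ascent both derivatives vanish. At a descent $s_i$ commutes with $s_m$, so $z^-=y^-s_m$ with $y^-$ supported in $[n]$, and induction gives $\mathfrak{S}^{\mathsf{O}}_{z^-}=L\,\mathfrak{S}^{\mathsf{O}}_{y^-}$.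

Let $i\ge n$ and $i\ne m$. Since $y(n)\le n$ and $y$ fixes all larger integers, $i$ is an ascent of $y$. It is also an ascent of $z$, because $z$ differs from $y$ only by exchanging the consecutive values $m,m+1$ in positions $m,m+1$. Both derivatives vanish.

Let $i=m$. Then $\partial_m\mathfrak{S}^{\mathsf{O}}_z=2\mathfrak{S}^{\mathsf{O}}_y$. As $\partial_m\mathfrak{S}^{\mathsf{O}}_y=0$, the polynomial $\mathfrak{S}^{\mathsf{O}}_y$ is symmetric in $x_m,x_{m+1}$, so $\partial_mG=\mathfrak{S}^{\mathsf{O}}_y\,\partial_mL=2\mathfrak{S}^{\mathsf{O}}_y$.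

Thus $\mathfrak{S}^{\mathsf{O}}_z-G$ is killed by all $\partial_i$. It is a polynomial symmetric in infinitely many variables, hence a constant, and the constant is $0$ because both terms are homogeneous of positive degree.
\end{proof}

It is not enough that $s_m$ be disjoint from the support of $y$. The involutions $y=4231$ and $ys_2=4321$ are dominant with diagrams $D_{311}$ and $D_{321}$, and $\mathfrak{S}^{\mathsf{O}}_{ys_2}=2x_2\,\mathfrak{S}^{\mathsf{O}}_y$.

For $z=ys_{m_1}\cdots s_{m_t}$ as in Theorem~\ref{thm:B}, the involution $ys_{m_1}\cdots s_{m_j}$ has support in $[m_j+1]$ and $m_{j+1}\ge m_j+2$, so Lemma~\ref{lem:product} applies $t$ times: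
\begin{equation}\label{eq:f}
\mathfrak{S}^{\mathsf{O}}_z=\kappa^{\mathsf{Q}}_\nu\prod_{j=1}^t2(x_1+\dots+x_{m_j}),\qquad \mathsf{cyc}(z)=\mathsf{diag}(\nu)+t.
\end{equation}
Also $\nu_i=0$ for $i\ge n$: if $j>i\ge n$ then $y(j)=j>y(i)$, so row $i$ of $D(y)$ is empty.

\section{A Pieri rule for $Q$-keys and repeated terms}\label{sec:pieri}

By \eqref{eq:f} we must multiply a $Q$-key by $2(x_1+\dots+x_m)$. As in Lemma~\ref{lem:keypieri} we add boxes to the sort, but now in transposed pairs to keep the shape symmetric. A box $(a,b)\notin D_\lambda$ is \emph{addable} if $D_\lambda\cup\{(a,b)\}$ is a Young diagram.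

\begin{proposition}\label{prop:pieri}
Let $\alpha$ be symmetric with support in $[m]$ and at least one zero among $\alpha_1,\dots,\alpha_m$. Let $\lambda=\alpha^+$, and for a value $v$ let $p_v$ be its last position in $(\alpha_1,\dots,\alpha_m)$. Then
\[
2(x_1+\dots+x_m)\,\kappa^{\mathsf{Q}}_\alpha=\sum_{a>b}2\,\kappa^{\mathsf{Q}}_{\alpha+e_{p_{a-1}}+e_{p_{b-1}}}+\sum_{a=b}\kappa^{\mathsf{Q}}_{\alpha+e_{p_{a-1}}},
\]
where $(a,b)$ runs over the addable boxes of $D_\lambda$ with $a\ge b$. The index of the term for $(a,b)$ has as its sort the symmetric partition with diagram $D_\lambda\cup\{(a,b),(b,a)\}$.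
\end{proposition}

\begin{proof}
Row $a$ contains an addable box, namely $(a,\lambda_a+1)$, exactly when $a=1$ or $\lambda_{a-1}>\lambda_a$. By hypothesis $\lambda_m=0$, so all such rows lie in $[m]$, and they are the first rows of the blocks of $\lambda$ in $[m]$. Blocks thus correspond to addable boxes. Since $\lambda$ is symmetric, $(a,b)$ is addable if and only if $(b,a)$ is; then $\lambda_a=b-1$, $\lambda_b=a-1$, and both $a$ and $b$ are first rows of blocks $[a,a']$ and $[b,b']$, which are different when $a\ne b$. By Lemma~\ref{lem:action}(a), $\kappa^{\mathsf{Q}}_\lambda$ is symmetric in the variables of each block.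

Let $a>b$. Adding both boxes gives the symmetric partition $\lambda+e_a+e_b$, with one new factor: $\kappa^{\mathsf{Q}}_{\lambda+e_a+e_b}=\kappa^{\mathsf{Q}}_\lambda\,(x_a+x_b)$. Moving the raised entries to the ends of their blocks is a chain. Applying $\pi_{a'-1}\cdots\pi_a$ and then $\pi_{b'-1}\cdots\pi_b$, and using \eqref{eq:block} each time, we get
\[
\kappa^{\mathsf{Q}}_{\lambda+e_{a'}+e_{b'}}=\kappa^{\mathsf{Q}}_\lambda\,(x_a+\dots+x_{a'}+x_b+\dots+x_{b'}).
\]
If $a=b$, the new factor is $2x_a$, and \eqref{eq:block} gives $\kappa^{\mathsf{Q}}_{\lambda+e_{a'}}=2\kappa^{\mathsf{Q}}_\lambda\,(x_a+\dots+x_{a'})$. With weight $2$ on the off-diagonal terms and $1$ on the diagonal term, each block $B$ contributes $2\kappa^{\mathsf{Q}}_\lambda\sum_{i\in B}x_i$ exactly once. This is the identity for $\alpha=\lambda$.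

For general $\alpha$ apply $\Pi_\alpha$, written with indices $i<m$, so that it commutes with multiplication by $x_1+\dots+x_m$. By Lemma~\ref{lem:action}(c) the raised positions $a'$ and $b'$ move to $u_\alpha(a')$ and $u_\alpha(b')$. Since $u_\alpha$ preserves $[m]$ and the order of equal entries, these are the last positions $p_{b-1}$ and $p_{a-1}$ of the values $\lambda_a=b-1$ and $\lambda_b=a-1$.
\end{proof}

The zero among $\alpha_1,\dots,\alpha_m$ is needed to pair the top block with the block of zeros. Without it even positivity can fail: for $\alpha=(1)$, $m=1$ the left side is $4x_1^2$, whereas every $Q$-key of degree $2$ has sort $(2,1)$ and, by (P) and (K2) applied to $\kappa_{110}$ in $\kappa^{\mathsf{Q}}_{210}$, contains $x_1x_2$.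

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Start from \eqref{eq:f} and apply Proposition~\ref{prop:pieri} with $m=m_1,\dots,m_t$ in turn. Before step $j$ every index is supported in $[n]$ if $j=1$ and in $[m_{j-1}]$ if $j>1$, so it is supported in $[m_j]$ with a zero in position $m_j$. The terms produced are indexed by the sequences of added boxes, that is, by the chains in the statement. An off-diagonal step contributes a factor $2$ and leaves $\mathsf{diag}$ unchanged. A diagonal step contributes a factor $1$ and raises $\mathsf{diag}$ by one. So a final term $\kappa^{\mathsf{Q}}_\alpha$ has coefficient $2^{t-(\mathsf{diag}(\alpha)-\mathsf{diag}(\nu))}=2^{\mathsf{cyc}(z)-\mathsf{diag}(\alpha)}$.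
\end{proof}

\begin{remark}\label{rem:onestep}
For $t\le1$ different chains end at different sorts, so the multiset is a set and \eqref{eq:problem} holds.
\end{remark}

\begin{example}\label{ex:repeat}
Let $\nu=(6,4,3,2,1,1)$ and $t=3$. To reach the shape $(6,6,4,3,2,2)$ we add the boxes $(4,3)$, $(5,2)$, $(6,2)$ and their transposes, with $(5,2)$ before $(6,2)$. Adding $(a,b)$ raises the last entry equal to $a-1$ and the last entry equal to $b-1$. The three chains give
\[
\begin{array}{lllll}
(5,2),(4,3),(6,2):&643211\to&653212\to&654213\to&664223,\\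
(5,2),(6,2),(4,3):&643211\to&653212\to&663222\to&664223,\\
(4,3),(5,2),(6,2):&643211\to&644311\to&645312\to&646322.
\end{array}
\]
So $\kappa^{\mathsf{Q}}_{664223}$ appears twice in the expansion of Theorem~\ref{thm:B}. The repetition is already visible in the entries after the third, which evolve by the rule of Lemma~\ref{lem:keypieri}: from $211$, raising the values $1,2,1$ or the values $1,1,2$ leads to $223$. With more entries equal to $1$, the step that raises a $2$ can be placed in more positions, and the multiplicity grows.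
\end{example}

\section{Rigidity in degree three}\label{sec:mini}

Example~\ref{ex:repeat} suggests forgetting the first few entries of $\alpha$ and reading the rest as the index of an ordinary key, where (K1) makes coefficients unique. The obstacle is that in an arbitrary expansion the large entries of $\alpha$ need not come first; in the relation obtained from \eqref{eq:six} the entry $2$ sits in all three positions. Here is the smallest instance in which positivity removes the obstacle.

Let $y=321$, so $D(y)=D_{21}$, and $z=ys_4$. By \eqref{eq:f} and Proposition~\ref{prop:pieri},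
\[
f=\mathfrak{S}^{\mathsf{O}}_z=4x_1(x_1+x_2)(x_1+x_2+x_3+x_4)=2\kappa^{\mathsf{Q}}_{3101}+\kappa^{\mathsf{Q}}_{22}.
\]
We claim that this is the only expansion $f=\sum c_\alpha\kappa^{\mathsf{Q}}_\alpha$ with all $c_\alpha>0$. By Corollary~\ref{cor:Qpos}, every monomial of every $\kappa^{\mathsf{Q}}_\alpha$ in the sum occurs in $f$.

\emph{Shape.} The degree of $\kappa^{\mathsf{Q}}_\alpha$ is $|T_{\alpha^+}|=3$, so $\alpha^+$ is $(3,1,1)$ or $(2,2)$.

\emph{Position.} We have $\kappa^{\mathsf{Q}}_{311}=2x_1(x_1+x_2)(x_1+x_3)=2\kappa_{300}+2\kappa_{201}+2\kappa_{111}$. Along a chain from $311$ to $\alpha$, the entry $3$ of the key $\kappa_{300}$ moves exactly as the entry $3$ of the chain, by Lemma~\ref{lem:action}(b). If $\alpha_p=3$, then $\kappa_{3e_p}$ occurs in $\kappa^{\mathsf{Q}}_\alpha$, so $x_p^3$ occurs in $f$. But $\deg_{x_p}f\le2$ for $p\ge2$, so $\alpha_1=3$. Next, $\kappa^{\mathsf{Q}}_{22}=4x_1x_2(x_1+x_2)=4\kappa_{12}$. A chain from $22$ only swaps a $2$ with a $0$ on its right, so if $\alpha=2e_p+2e_q$ with $p<q$ then $\kappa^{\mathsf{Q}}_\alpha=4\kappa_{e_p+2e_q}$,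 which contains $x_px_q^2$. Since $\deg_{x_q}f\le1$ for $q\ge3$, we get $\alpha=22$.

\emph{Reduction.} For $\alpha=(3,\beta)$ the operator $\Pi_\alpha$ uses only $\pi_i$ with $i\ge2$, so $\kappa^{\mathsf{Q}}_\alpha=2x_1\,\Pi_\alpha\big((x_1+x_2)(x_1+x_3)\big)$. Divide the expansion by $2x_1$, set $x_1=0$ and put $\xi_i=x_{i+1}$:
\[
2\xi_1(\xi_1+\xi_2+\xi_3)=2c_{22}\,\xi_1^2+\sum_{\beta^+=11}c_{(3,\beta)}\,\kappa_\beta(\xi).
\]
The left side is $2\kappa_{2}(\xi)+2\kappa_{101}(\xi)$ by Lemma~\ref{lem:keypieri}, and (K1) gives $c_{22}=1$, $c_{3101}=2$, with no other terms.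

The proof of Theorem~\ref{thm:A} has the same three steps. The tail in Example~\ref{ex:repeat} needs the values $1,2,3$, so the $1\times1$ corner is replaced by a $3\times3$ corner. The shapes can no longer be listed, so we need a monomial that every $\kappa^{\mathsf{Q}}_\alpha$ contains and that records its shape.

\section{The top monomial of a $Q$-key}\label{sec:top}

Let $\lambda$ be a symmetric partition with $r=\mathsf{diag}(\lambda)$, and let $\mu_j=|\{i:(i,j)\in T_\lambda\}|$ be the column lengths of $T_\lambda$. Column $j$ of $D_\lambda$ has length $\lambda_j$, so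
\[
\mu_j=\lambda_j-j+1\ \ (j\le r),\qquad\mu_j=0\ \ (j>r),\qquad\mu_1>\dots>\mu_r>0 .
\]

\begin{lemma}\label{lem:top}
Let $\alpha$ be symmetric, $\lambda=\alpha^+$, and $\mu$ as above.

\textup{(a)} $\deg_{x_p}\kappa^{\mathsf{Q}}_\lambda=\lambda_p$ for all $p$.

\textup{(b)} $x^\mu$ occurs in $\kappa^{\mathsf{Q}}_\lambda$, and every $x^\gamma$ occurring in $\kappa^{\mathsf{Q}}_\lambda$ has $\gamma^+\le\mu$.

\textup{(c)} Some key $\kappa_\beta$ with $\beta^+=\mu$ occurs in $\kappa^{\mathsf{Q}}_\lambda$.

\textup{(d)} $x^\mu$ occurs in $\kappa^{\mathsf{Q}}_\alpha$.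
\end{lemma}

\begin{proof}
(a) Each factor involving $x_p$ has degree one in $x_p$. There are $\min(p,\lambda_p)$ boxes $(p,j)\in T_\lambda$ and $\max(\lambda_p-p,0)$ boxes $(i,p)\in T_\lambda$ with $i>p$, and these numbers add up to $\lambda_p$.

(b) Choosing $x_j$ from each factor $x_i+x_j$, $i\ge j$, gives $x^\mu$, and there is no cancellation. Let $x^\gamma$ occur and let $S\subset\mathbb{P}$ with $|S|=k$. Then $\sum_{i\in S}\gamma_i$ is at most the number of boxes $(i,j)\in T_\lambda$ with $i\in S$ or $j\in S$. Let $\theta:\{k+1,k+2,\dots\}\to\mathbb{P}\setminus S$ be the increasing bijection; it satisfies $\theta(i)\le i$, because $[i]\setminus S$ has at least $i-k$ elements. Since $D_\lambda$ is closed under decreasing coordinates, $(i,j)\mapsto(\theta(i),\theta(j))$ injects the boxes of $T_\lambda$ with $j>k$ into the boxes of $T_\lambda$ with both coordinates outside $S$. So at most $|\{(i,j)\in T_\lambda:j\le k\}|=\mu_1+\dots+\mu_k$ boxes meet $S$. Taking for $S$ the positions of the $k$ largest entries of $\gamma$ gives $\gamma^+\le\mu$.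

(c) By (b) some key $\kappa_\beta$ occurring in $\kappa^{\mathsf{Q}}_\lambda$ contains $x^\mu$, so $\mu\le\beta^+$ by (K2). By (K2), (P) and Corollary~\ref{cor:Qpos}, $x^\beta$ occurs in $\kappa^{\mathsf{Q}}_\lambda$, so $\beta^+\le\mu$ by (b).

(d) By (P), $\Pi_\alpha\kappa_\beta$ is a key of sort $\mu$ occurring in $\kappa^{\mathsf{Q}}_\alpha$. It contains $x^\mu$ by (K2).
\end{proof}

\section{The construction and its rigidity}\label{sec:rigid}

Fix $N\ge1$ and put
\[
t=N+1,\qquad R=2t+8,\qquad K=R+t+10,
\]
\[
\tau=(3^K,2^K,1^K),\qquad\nu=(3+3K,\;3+2K,\;3+K,\;\tau).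
\]
The partition $\nu$ is symmetric with $\mathsf{diag}(\nu)=3$ (Figure~\ref{fig:nu}), and $\nu_j-\nu_{j+1}=K$ for $j=1,2,3$. The $t$ linear factors change exponents by at most $t$, and $R$ will bound $\mathsf{diag}(\alpha)$ for the $\alpha$ that can occur. The gaps $K$ exceed both effects together, so that the first three variables can be told apart by degree.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.38]
\fill[gray!60] (0,0) rectangle (3,-3);
\fill[gray!20] (0,-3) rectangle (3,-5) (0,-5) rectangle (2,-7) (0,-7) rectangle (1,-9);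
\foreach \y/\n in {1/9,2/7,3/5,4/3,5/3,6/2,7/2,8/1,9/1}
  \foreach \x in {1,...,\n} \draw (\x-1,1-\y) rectangle (\x,-\y);
\foreach \y in {3,5,7} \draw[|-|] (-0.6,-\y) -- node[left] {$K$} (-0.6,-\y-2);
\end{tikzpicture}
\caption{The symmetric partition $\nu=(3+3K,3+2K,3+K,3^K,2^K,1^K)$, drawn with $K=2$; the proof takes $K$ much larger. Dark: the $3\times3$ corner. Light: the tail $\tau=(3^K,2^K,1^K)$ in rows $4,5,\dots$, whose mirror image forms the arms of the first three rows.}\label{fig:nu}
\end{figure}

Let $y$ be the dominant involution with $D(y)=D_\nu$, with support in $[n]$. Since $\nu_{3+3K}\ne0$, the remark after \eqref{eq:f} gives $n\ge4+3K$. Put $m_j=n+2j-1$ and $z=ys_{m_1}\cdots s_{m_t}$. By \eqref{eq:f}, $\mathsf{cyc}(z)=3+t$ and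
\begin{equation}\label{eq:fbig}
f:=\mathfrak{S}^{\mathsf{O}}_z=C\cdot\prod_{i\ge4}\prod_{j\le\nu_i}(x_i+x_j)\cdot\prod_{j=1}^t2(x_1+\dots+x_{m_j}),
\end{equation}
where $C=8x_1x_2x_3(x_1+x_2)(x_1+x_3)(x_2+x_3)$ collects the factors from rows $1,2,3$. By Lemma~\ref{lem:top}(a), $\deg_{x_p}f\le\nu_p+t$. Finally let
\[
\beta^*=(3^K,2^K,1^{K-N},2^{N-1},3),\qquad\alpha^*=(3+3K,\;3+2K+N,\;4+K,\;\beta^*).
\]
The sort of $\alpha^*$ is $(3+3K,3+2K+N,4+K,3^{K+1},2^{K+N-1},1^{K-N})$. Its first three columns have lengths $3+3K$, $3+2K+N$, $4+K$, and the remaining ones are $K+1$ columns of length $3$, then $K+N-1$ of length $2$, then $K-N$ of length $1$. So $\alpha^*$ is symmetric, $\mathsf{diag}(\alpha^*)=3$, and $\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)=t=N+1$. For $N=3$ we have $t=4$, $K=30$ and $\nu=(93,63,33,3^{30},2^{30},1^{30})$.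

For the rest of this section suppose $f=\sum_{\alpha\in\mathcal{A}}c_\alpha\kappa^{\mathsf{Q}}_\alpha$ with $\mathcal{A}$ finite and all $c_\alpha>0$. By Corollary~\ref{cor:Qpos},
\begin{equation}\label{eq:occurs}
\text{every monomial occurring in some $\kappa^{\mathsf{Q}}_\alpha$, $\alpha\in\mathcal{A}$, occurs in $f$.}
\end{equation}
This is the only use of the sign of the $c_\alpha$. Fix $\alpha\in\mathcal{A}$, and let $\lambda=\alpha^+$, $r=\mathsf{diag}(\alpha)$ and $\mu$ be as in Section~\ref{sec:top}.

\begin{lemma}[Shape]\label{lem:shape}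
We have $r\ge3$, and for $j=1,2,3$,
\[
\mu_j>\lambda_{j+1}\qquad\text{and}\qquad\mu_j>\deg_{x_p}f\ \text{ for all }p>j.
\]
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:top}(d) and \eqref{eq:occurs}, $x^\mu$ occurs in $f$. Since $x_1x_2x_3$ divides $f$, we get $\mu_3\ge1$, that is, $r\ge3$. Fix a choice of one variable from each linear factor in \eqref{eq:fbig} whose product is $x^\mu$. Only $x_1,\dots,x_r$ are chosen.

\emph{Bound on $r$.} Let $q=r-3$. The variables $x_4,\dots,x_r$ can come only from the at most $3q$ factors $x_i+x_j$ with $4\le i\le r$, $j\le3$, and from the last $t$ factors. Their exponents $\mu_4>\dots>\mu_r\ge1$ sum to at least $q(q+1)/2$. So $q(q+1)/2\le3q+t$, that is, $q(q-5)\le2t$. If $q\ge6$ this gives $q\le2t$. Hence $q\le\max(5,2t)$ and $r\le R$.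

\emph{Lower bound on $\mu_j$.} Let $j\le3$. Column $j$ of $D_\nu$ has length $\nu_j$, so there are $\nu_j-r$ factors $x_i+x_j$ with $r<i\le\nu_j$ (note $\nu_j>K>R$), and each must contribute $x_j$. Therefore
\[
\mu_j\ge\nu_j-R=\nu_{j+1}+K-R=\nu_{j+1}+t+10 .
\]

\emph{Upper bounds.} For $p>j$ we have $\deg_{x_p}f\le\nu_p+t\le\nu_{j+1}+t$, which gives the second inequality. For the first, let $i=j+1\in\{2,3,4\}$. If $i\le r$, then $\lambda_i=\mu_i+i-1\le\deg_{x_i}f+3\le\nu_i+t+3$. If $i>r$, then $i=4$, $r=3$ and $\lambda_4\le3=\nu_4$. In both cases $\lambda_{j+1}\le\nu_{j+1}+t+3<\mu_j$.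
\end{proof}

Since $\lambda_j\ge\mu_j$ for $j\le 3$, Lemma~\ref{lem:shape} gives $\lambda_1>\lambda_2>\lambda_3>\lambda_4$. Also $\mu_1>\mu_2>\mu_3>\mu_4$. So in any rearrangement of $\lambda$ or of $\mu$, each of the three \emph{large} entries occurs once and exceeds all the other entries. The monomial $x^\mu$ sees only the sort of $\alpha$. To see positions we follow the key of Lemma~\ref{lem:top}(c) along a chain, as we followed $\kappa_{300}$ in Section~\ref{sec:mini}.

\begin{lemma}[Position]\label{lem:position}
We have $\alpha_j=\lambda_j$ for $j=1,2,3$.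
\end{lemma}

\begin{proof}
Let $\kappa_\beta$ with $\beta^+=\mu$ occur in $\kappa^{\mathsf{Q}}_\lambda$. Then $x^\beta$ occurs in $\kappa^{\mathsf{Q}}_\lambda$, so $\beta_p\le\lambda_p$ by Lemma~\ref{lem:top}(a). For $p>j$ we have $\lambda_p\le\lambda_{j+1}<\mu_j$, so the entry $\mu_j$ of $\beta$ lies in a position $\le j$. Taking $j=1,2,3$ in turn gives $\beta_j=\mu_j$.

Take a chain $\lambda=a^{(0)},\dots,a^{(k)}=\alpha$ with indices $i_1,\dots,i_k$, and define $b^{(0)}=\beta$ and $\kappa_{b^{(l)}}=\pi_{i_l}\kappa_{b^{(l-1)}}$, where $b^{(l)}$ is $b^{(l-1)}$ or $s_{i_l}b^{(l-1)}$ according to Lemma~\ref{lem:action}(b). We claim that for $j\le3$ the entry $\mu_j$ of $b^{(l)}$ is in the position of the entry $\lambda_j$ of $a^{(l)}$. This holds for $l=0$. Assume it for $a=a^{(l-1)}$, $b=b^{(l-1)}$, and let $i=i_l$, so $a_i>a_{i+1}$. If $a_i$ is not large, then neither is $a_{i+1}$; hence $b_i$ and $b_{i+1}$ are not large, and no large entry of $a$ or $b$ moves. If $a_i=\lambda_j$ with $j\le3$, then $b_i=\mu_j$, and $a_{i+1}$ is either $\lambda_{j'}$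 with $j<j'\le3$ or not large. Accordingly $b_{i+1}$ is $\mu_{j'}$ or not large. In both cases $b_i>b_{i+1}$, so $b_i$ and $b_{i+1}$ are swapped along with $a_i$ and $a_{i+1}$.

By (P), $\kappa_{b^{(k)}}$ occurs in $\kappa^{\mathsf{Q}}_\alpha$, so $x^{b^{(k)}}$ occurs in $f$ by (K2) and \eqref{eq:occurs}. If $\alpha_p=\lambda_j$, this monomial has exponent $\mu_j$ at $x_p$, so $p\le j$ by Lemma~\ref{lem:shape}. Taking $j=1,2,3$ in turn gives $p=j$.
\end{proof}

With the large entries pinned, all terms share the factor $C$, and we can pass to ordinary keys in the variables $\xi_i=x_{i+3}$. Put $M_j=m_j-3$ and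
\[
g=\kappa_\tau(\xi)\prod_{j=1}^t2(\xi_1+\dots+\xi_{M_j}).
\]

\begin{lemma}[Reduction]\label{lem:reduction}
With $c_{\alpha^*}=0$ if $\alpha^*\notin\mathcal{A}$, the number $c_{\alpha^*}$ is the coefficient of $\kappa_{\beta^*}(\xi)$ in the key expansion of $g$.
\end{lemma}

\begin{proof}
Let $\alpha\in\mathcal{A}$ and $\lambda=\alpha^+$. Since $r\ge3$, the diagram $D_\lambda$ contains the $3\times3$ corner, so $\kappa^{\mathsf{Q}}_\lambda=C\cdot E_\lambda$, where $E_\lambda$ is the product of $x_i+x_j$ over $(i,j)\in T_\lambda$ with $i\ge4$. By Lemma~\ref{lem:position}, $\Pi_\alpha$ is a product of operators $\pi_i$ with $i\ge4$. These commute with multiplication by $C$ and with the substitution $x_1=x_2=x_3=0$, which we denote by a bar. So $\kappa^{\mathsf{Q}}_\alpha=C\cdot\Pi_\alpha E_\lambda$. Divide the expansion of $f$ by $C$ and substitute. On the left, each factor $x_i+x_j$ in \eqref{eq:fbig} with $i\ge4$, $j\le3$ becomes $x_i$, and their product is $\xi^\tau=\kappa_\tau(\xi)$. We obtain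
\begin{equation}\label{eq:g}
g=\sum_{\alpha\in\mathcal{A}}c_\alpha H_\alpha,\qquad H_\alpha=\Pi_\alpha\overline{E_{\alpha^+}},
\end{equation}
and $\pi_i$ acts on the $\xi$-variables as the operator with index $i-3$.

Suppose $\mathsf{diag}(\alpha)=3$. Then $\lambda_i\le3$ for $i\ge4$, so $\overline{E_\lambda}=\prod_{i\ge4}x_i^{\lambda_i}$. A chain from $\lambda$ to $\alpha$ with indices $\ge4$ is a chain from $(\lambda_4,\lambda_5,\dots)$ to $(\alpha_4,\alpha_5,\dots)$, so $H_\alpha=\kappa_{(\alpha_4,\alpha_5,\dots)}(\xi)$.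

Suppose $\mathsf{diag}(\alpha)\ge4$. Then $\lambda_4\ge4$, and the boxes $(4,1),(4,2),(4,3),(4,4)$ give the factors $\xi_1,\xi_1,\xi_1,2\xi_1$ of $\overline{E_\lambda}$. By Lemma~\ref{lem:divis} every key occurring in $\overline{E_\lambda}$ has an entry $\ge4$. The operators $\pi_i$ send keys to keys of the same sort, so the same holds for $H_\alpha$.

All entries of $\beta^*$ are at most $3$. So in \eqref{eq:g} the key $\kappa_{\beta^*}(\xi)$ receives contributions only from $\alpha\in\mathcal{A}$ with $\mathsf{diag}(\alpha)=3$ and $(\alpha_4,\alpha_5,\dots)=\beta^*$. By Lemma~\ref{lem:position} and symmetry, such an $\alpha$ has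
\[
\alpha_j=\lambda_j=|\{i:\lambda_i\ge j\}|=3+|\{i:\beta^*_i\ge j\}|\qquad(j\le3),
\]
which gives $3+3K$, $3+2K+N$, $4+K$. Thus $\alpha=\alpha^*$, and (K1) finishes the proof.
\end{proof}

\section{The coefficient}\label{sec:count}

The polynomial $g$ does not depend on the expansion of $f$, so $c_{\alpha^*}$ is forced. It remains to compute it.

\begin{lemma}\label{lem:count}
The coefficient of $\kappa_{\beta^*}(\xi)$ in $g$ is $N\cdot2^{N+1}$.
\end{lemma}

\begin{proof}
We have $M_1=n-2\ge3K+2$ and $M_1<M_2<\dots<M_t$, while $\tau$ has support $[3K]$. So Lemma~\ref{lem:keypieri} applies with $M=M_1,\dots,M_t$ in turn, and the coefficient is $2^t$ times the number of sequences $(v_1,\dots,v_t)$ such that raising by $1$, at step $j$, the last occurrence of $v_j$ in $[M_j]$ leads from $\tau$ to $\beta^*$. Entries never decrease, so every intermediate composition is bounded entrywise by $\beta^*$.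

The value $v_j=0$ is excluded: position $M_j$ holds a zero before step $j$, so it would be raised, but $M_j>3K$ and $\beta^*$ has support $[3K]$. A value $v_j\ge3$ is excluded because it creates an entry $\ge4$. So all $v_j\in\{1,2\}$. A step with $v_j=2$ increases the number of entries equal to $3$ by one, and a step with $v_j=1$ does not change it. That number is $K$ for $\tau$ and $K+1$ for $\beta^*$, so exactly one $v_j$ equals $2$ and the other $N$ equal $1$. Let $k$ be the number of ones before the $2$, so $0\le k\le N$.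

If $k=0$, the first step raises position $2K$ to $3$, but $\beta^*_{2K}=2$; this sequence does not lead to $\beta^*$. If $1\le k\le N$, then, since $K>N$,
\[
\tau\ \to\ (3^K,2^K,1^{K-k},2^k)\ \to\ (3^K,2^K,1^{K-k},2^{k-1},3)\ \to\ (3^K,2^K,1^{K-N},2^{N-1},3)=\beta^*,
\]
where the arrows are the first $k$ ones, the step $v=2$ (the last $2$ is now in position $3K$), and the remaining $N-k$ ones. So there are $N$ sequences, and $2^t=2^{N+1}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $z$ and $\alpha^*$ as in Section~\ref{sec:rigid}. Given an expression as in the theorem, let $\mathcal{A}$ be the set of $\alpha$ with $c_\alpha>0$. Lemmas~\ref{lem:reduction} and~\ref{lem:count} give $c_{\alpha^*}=N\cdot2^{N+1}$, and $N+1=\mathsf{cyc}(z)-\mathsf{diag}(\alpha^*)$.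
\end{proof}

\begin{thebibliography}{9}
\bibitem{MS} Eric Marberg and Travis Scrimshaw, \emph{Key and Lascoux polynomials for symmetric orbit closures}, arXiv:2302.04226 (2023).
\bibitem{RS} Reiner and Shimozono, \emph{Key polynomials and a flagged Littlewood--Richardson rule}, J. Combin. Theory Ser. A (1995).
\end{thebibliography}
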